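\title{Groups with all actions sofic that are not residually amenable}

\begin{abstract}
All actions of a locally extended residually amenable (LERA) group on countable sets are sofic. We show that the converse fails for finitely generated groups: if $A$ is a finite nonabelian group, then all actions of the wreath product $A\wr F_2$ are sofic, but $A\wr F_2$ is not residually amenable, hence not LERA. The proof writes the group as a direct limit of virtually free groups and uses that soficity of all actions passes to direct limits. The same method applies to every countable group acting without inversions on a tree with locally finite vertex stabilizers. For $A$ finite and $F$ free of finite rank at least two, we also show that $A\wr F$ is LERA, LERF, residually finite or residually amenable exactly when $A$ is abelian.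
\end{abstract}

\section{Sofic actions and the question}\label{sec:intro}

The groups whose actions we study are countable and discrete, and ``all actions of $G$'' means all actions of $G$ on countable sets.

\subsection{Sofic actions}

An action is sofic if each finite piece of it can be imitated by permutations of a finite set. For a finite set $\Omega$, the normalized Hamming distance on $\mathrm{Sym}(\Omega)$ is $d(\sigma,\tau)=|\{s\in\Omega:\sigma s\neq\tau s\}|/|\Omega|$.

\begin{definition}\label{def:sofic}
Let $G$ act on $X$, let $D\subseteq G$ and $E\subseteq X$ be finite, and let $\epsilon>0$. A \emph{$(D,E,\epsilon)$-model} of the action is a map $\varphi:G\to\mathrm{Sym}(\Omega)$, with $\Omega$ a finite set and $\varphi$ not necessarily a homomorphism, such that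
\begin{enumerate}
\item[(M1)] $\varphi(1)=1$;
\item[(M2)] $d(\varphi(gh),\varphi(g)\varphi(h))<\epsilon$ for all $g,h\in D$;
\item[(M3)] there are a finite set $\Lambda$, a subset $\Omega_0\subseteq\Omega$ with $|\Omega_0|>(1-\epsilon)|\Omega|$, and injective maps $\pi_s:E\to\Lambda$ for $s\in\Omega_0$, such that
\begin{equation}\label{eq:orbit}
\pi_{\varphi(g)s}(x)=\pi_s(g^{-1}x)
\end{equation}
whenever $s\in\Omega_0$, $g\in D$, $x\in E$, $\varphi(g)s\in\Omega_0$ and $g^{-1}x\in E$.
\end{enumerate}
The action is \emph{sofic} if it has a $(D,E,\epsilon)$-model for all $D$, $E$ and $\epsilon$.
\end{definition}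

Each $s\in\Omega_0$ carries a labeling $\pi_s$ of the window $E$ by distinct labels, and \eqref{eq:orbit} says that the move from $s$ to $\varphi(g)s$ shifts the labeling by $g$. The constant map $\varphi=1$ satisfies (M1) and (M2), so it is (M3) that prevents degenerate models: if $g\in D$ and $x\neq g^{-1}x$ both lie in $E$, then $\varphi(g)$ fixes no $s\in\Omega_0$, since otherwise \eqref{eq:orbit} would give $\pi_s(x)=\pi_s(g^{-1}x)$.

The basic source of models is a finite $G$-set that contains a copy of the window.

\begin{lemma}\label{lem:finite}
Let $G$ act on $X$, and let $D\subseteq G$ and $E\subseteq X$ be finite. Suppose that there are a finite $G$-set $\bar X$ and an injective map $E\to\bar X$, $x\mapsto\bar x$, with $\overline{g^{-1}x}=g^{-1}\bar x$ whenever $g\in D$ and $x,g^{-1}x\in E$. Then the action on $X$ has a $(D,E,\epsilon)$-model for every $\epsilon>0$.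
\end{lemma}

\begin{proof}
Let $\Omega=\Omega_0$ be the image of $G$ in $\mathrm{Sym}(\bar X)$, let $\varphi(g)$ be left multiplication by the image of $g$, let $\Lambda=\bar X$, and put $\pi_s(x)=s^{-1}\bar x$. Then $\varphi$ is a homomorphism, each $\pi_s$ is injective, and $\pi_{\varphi(g)s}(x)=s^{-1}g^{-1}\bar x=s^{-1}\,\overline{g^{-1}x}=\pi_s(g^{-1}x)$.
\end{proof}

Taking $\bar X=X$, every action on a finite set is sofic. For infinite $X$ one needs enough finite $G$-sets, that is, enough subgroups of finite index.

\subsection{LERF and LERA groups}

A subgroup $H\le G$ is \emph{separable} if it is an intersection of finite-index subgroups of $G$, and $G$ is \emph{LERF} if all its finitely generated subgroups are separable. The following is the result in the title of \cite{Gao}. We include a short proof, because it shows how a hypothesis on finitely generated subgroups controls actions with arbitrary stabilizers, and this is the point on which our examples rest.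

\begin{proposition}\label{prop:lerf}
All actions of a LERF group are sofic.
\end{proposition}

\begin{proof}
Let $G$ be LERF, let $G$ act on $X$, and let $D\subseteq G$ and $E\subseteq X$ be finite. In each orbit $o$ that meets $E$ choose a point $x_o$, with stabilizer $H_o$. For $e\in E$ let $o(e)$ be its orbit and write $e=u_ex_{o(e)}$ with $u_e\in G$. The group $H_o$ need not be separable, but only finitely many of its elements matter. Let $H_o'$ be generated by the elements $u_{e'}^{-1}g^{-1}u_e$ with $g\in D$, $e\in E\cap o$ and $e'=g^{-1}e\in E$. These elements fix $x_o$, so $H'_o\le H_o$, and $H'_o$ is finitely generated. If $e\ne e'$ lie in $E\cap o$, then $u_{e'}^{-1}u_e\notin H_o$, so $u_{e'}^{-1}u_e\notin H_o'$. Since $H'_o$ is separable, there is a finite-index subgroup $U_o\ge H'_o$ that contains none of these finitely many elements. Put $\bar X=\bigsqcup_oG/U_o$ and $\bar e=u_eU_{o(e)}$. The map $e\mapsto\bar e$ is injective by the choice of $U_o$. If $g\in D$ and $e,\ e'=g^{-1}e\in E$, then $g^{-1}\bar e=u_{e'}(u_{e'}^{-1}g^{-1}u_e)U_{o(e)}=\overline{e'}$. Lemma~\ref{lem:finite} applies.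
\end{proof}

Recall that a group is \emph{amenable} if it carries a left-invariant, finitely additive probability measure defined on all of its subsets. We use the standard facts that finite groups and abelian groups are amenable, that amenability passes to subgroups, quotients, extensions and directed unions, and that free groups of rank at least two are not amenable. A group $G$ is \emph{residually finite}, respectively \emph{residually amenable}, if for every $g\ne1$ there is a normal subgroup $N\not\ni g$ with $G/N$ finite, respectively amenable.

The \emph{normal core} of $U\le G$ is $\bigcap_{g\in G}gUg^{-1}$, the kernel of the action of $G$ on $G/U$. A subgroup has finite index exactly when the quotient of $G$ by its core is finite. Replacing ``finite'' by ``amenable'' leads to the next definition.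

\begin{definition}\label{def:lera}
A subgroup $U\le G$ is \emph{strongly co-amenable} if $G/\bigcap_{g}gUg^{-1}$ is amenable. The group $G$ is \emph{locally extended residually amenable (LERA)} if for every finitely generated $H\le G$ there is a decreasing sequence of strongly co-amenable subgroups $H_i\le G$ with $H=\bigcap_iH_i$.
\end{definition}

\begin{lemma}\label{lem:implications}
LERF groups are residually finite and LERA. Amenable groups are LERA. LERA groups are residually amenable.
\end{lemma}

\begin{proof}
Let $G$ be LERF. If $g\neq1$, some finite-index subgroup misses $g$, and so does its core. Let $H\le G$ be finitely generated. If $H=G$, take $H_i=G$. Otherwise list $G\setminus H$ as $g_1,g_2,\dots$, with repetitions allowed, choose finite-index subgroups $U_n\ge H$ with $g_n\notin U_n$, and take $H_i=U_1\cap\dots\cap U_i$. If $G$ is amenable, take $H_i=H$. If $G$ is LERA, apply the definition to $H=\{1\}$: an element $g\ne1$ lies outside some $H_i$, hence outside the core $N_i$ of $H_i$, and $G/N_i$ is amenable.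
\end{proof}

\subsection{The question and the results}

It is known that all actions of a LERA group are sofic; by Lemma~\ref{lem:implications} this covers LERF groups and amenable groups. The converse problem is posed in \cite{Gao}:

\begin{quote}
\emph{If $G$ is a finitely generated group all of whose actions are sofic, must $G$ be LERA?}
\end{quote}

There is a case for a positive answer. Soficity of the actions on all coset spaces $G/H$ is a separation statement for every subgroup $H$ at once, and LERA is a separation statement of the same shape. But the two differ in one respect. LERA concerns quotients of $G$, which respect all relations of $G$, while a model has to respect only the finitely many relations $g\cdot h=gh$ with $g,h\in D$. A group may therefore have few quotients and many models. This happens for wreath products.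

For groups $A$ and $B$, the (restricted) \emph{wreath product} is $A\wr B=(\bigoplus_BA)\rtimes B$, where the \emph{base group} $\bigoplus_BA$ consists of the finitely supported functions $B\to A$ and $B$ acts by left translation, $(bf)(c)=f(b^{-1}c)$. Let $F_2$ be the free group of rank two. A group is \emph{locally finite} if its finitely generated subgroups are finite.

\begin{theorem}\label{thm:main}
Let $A$ be a finite nonabelian group, for instance $S_3$. Then $A\wr F_2$ is finitely generated, all its actions are sofic, and it is not residually amenable, hence not LERA. So the answer to the question is negative.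
\end{theorem}

The proof rests on three statements. The first gives the negative half; the second is the tool for the third, which gives the positive half.

\begin{theorem}\label{thm:wreath}
If $A$ is nonabelian and $B$ is nonamenable, then $A\wr B$ is not residually amenable, hence not LERA.
\end{theorem}

\begin{theorem}\label{thm:limit}
Let $G$ be a countable group that is the direct limit of a directed system of countable groups, with arbitrary homomorphisms as connecting maps. If all actions of each group in the system are sofic, then all actions of $G$ are sofic.
\end{theorem}

\begin{theorem}\label{thm:semidirect}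
If $G=L\rtimes F$ is countable with $L$ locally finite and $F$ free, then all actions of $G$ are sofic.
\end{theorem}

We prove these in Sections~\ref{sec:wreath}, \ref{sec:limits} and~\ref{sec:hnn}, and Theorem~\ref{thm:main} at the end of Section~\ref{sec:hnn}. Two strengthenings follow. The first, proved in Section~\ref{sec:trees}, extends Theorem~\ref{thm:semidirect}.

\begin{theorem}\label{thm:tree}
Every countable group acting without inversions on a tree with locally finite vertex stabilizers has all actions sofic.
\end{theorem}

The second, proved in Sections~\ref{sec:periodic} and~\ref{sec:dichotomy}, shows that among the groups $A\wr F$ with $A$ finite and $F$ free of finite rank at least two, the counterexamples to ``all actions sofic implies LERA'' are exactly those with $A$ nonabelian.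

\begin{theorem}\label{thm:dichotomy}
Let $A$ be a finite group, $F$ a free group of finite rank at least two, and $G=A\wr F$. All actions of $G$ are sofic, and the following are equivalent: \emph{(a)}~$A$ is abelian; \emph{(b)}~$G$ is LERF; \emph{(c)}~$G$ is LERA; \emph{(d)}~$G$ is residually finite; \emph{(e)}~$G$ is residually amenable.
\end{theorem}

\section{Quotients and finite pieces of a wreath product}\label{sec:wreath}

Let $G=A\wr B$, with projection $\pi:G\to B$. For $b\in B$ let $A_b$ be the subgroup of functions supported in $\{b\}$, and for $a\in A$ let $a^{(b)}\in A_b$ be the function with value $a$ at $b$. Each $A_b$ is normal in the base group, $A_b$ and $A_c$ commute elementwise for $b\neq c$, and $b\,a^{(c)}b^{-1}=a^{(bc)}$.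

A quotient of $G$ that identifies $A_1$ with some other $A_w$ makes the image of $A_1$ commute with itself. This is the whole obstruction.

\begin{lemma}\label{lem:kill}
If $N$ is a normal subgroup of $A\wr B$ with $\pi(N)\neq\{1\}$, then $[A_1,A_1]\le N$.
\end{lemma}

\begin{proof}
Choose $n=fw\in N$ with $f$ in the base group and $1\ne w\in B$. Let $a,a'\in A_1$. Then $nan^{-1}\in fA_wf^{-1}=A_w$, so $nan^{-1}$ commutes with $a'$. Since $n\in N$, the elements $nan^{-1}$ and $a$ have the same image in $G/N$. Hence $[a,a']$ has the same image as $[nan^{-1},a']=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:wreath}]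
Let $N$ be normal in $G=A\wr B$ with $G/N$ amenable. If $\pi(N)=\{1\}$, then $B$ is a quotient of $G/N$ and so is amenable, which is excluded. Hence $[A_1,A_1]\le N$ by Lemma~\ref{lem:kill}. As $A$ is nonabelian, $[A_1,A_1]$ contains an element $g\neq1$, and $g$ dies in every amenable quotient of $G$. So $G$ is not residually amenable, and by Lemma~\ref{lem:implications} it is not LERA.
\end{proof}

Neither hypothesis can be dropped. If $A$ and $B$ are amenable, then the base group is a directed union of finite powers of $A$, so $A\wr B$ is amenable. If $A$ is finite abelian and $B=F_2$, then $A\wr B$ is residually finite by Theorem~\ref{thm:dichotomy}.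

The next example shows, in the smallest case, why the obstruction is invisible to a finite piece of the group.

\begin{example}\label{ex:window}
Let $A$ be finite nonabelian, $F_2=\langle x,y\rangle$ and $G=A\wr F_2$. Look only at the positions $1$ and $x$, that is, at the finite subgroup $K=A_1\times A_x$. Conjugation by $x$ carries $A_1$ to $A_x$ and carries $A_x$ out of $K$; conjugation by $y$ carries $K$ to $A_y\times A_{yx}$, which meets $K$ trivially. Keeping only the relations that can be written inside $K$, we get the group
\[
\Gamma=\langle K,x,y\mid x\,a^{(1)}x^{-1}=a^{(x)}\ \ (a\in A)\rangle ,
\]
with a natural surjection $p:\Gamma\to G$. Now $\Gamma$ also maps to the finite group $A\wr(\mathbb Z/2)=(A\times A)\rtimes\mathbb Z/2$ by $a^{(1)}\mapsto(a,1)$, $a^{(x)}\mapsto(1,a)$, $y\mapsto1$, and $x\mapsto$ the swap. This map is injective on $K$, so $[A_1,A_1]$ survives. It does not factor through $G$: in $G$ the group $A_1$ commutes with $x^2A_1x^{-2}$, while in the finite quotient $x^2$ maps to $1$. The relation that fails involves the position $x^2$, which $\Gamma$ does not see.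

The same holds for any finite set $W\subseteq F_2$ of positions. Let $\Gamma_W$ be generated by $\prod_{w\in W}A_w$, $x$ and $y$ subject to $t\,a^{(w)}t^{-1}=a^{(tw)}$ for $t\in\{x,y\}$ and $w,tw\in W$. If $u\mapsto\bar u$ is a homomorphism from $F_2$ onto a finite group $\bar F$ that is injective on $W$, then $a^{(w)}\mapsto a^{(\bar w)}$, $t\mapsto\bar t$ defines a homomorphism $\Gamma_W\to A\wr\bar F$ that is injective on $\prod_{w\in W}A_w$.
\end{example}

So the groups $\Gamma_W$ approximate $G$ better and better and have finite quotients that $G$ lacks. To turn this into a proof we need two things: that models for the approximating groups give models for $G$ (Section~\ref{sec:limits}), and that the approximating groups are LERF, so that arbitrary actions are covered (Section~\ref{sec:hnn}).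

\section{Direct limits}\label{sec:limits}

Let $I$ be a directed set, and let $G_i$ $(i\in I)$ be groups with homomorphisms $p_{ij}:G_i\to G_j$ for $i\le j$ such that $p_{ii}=\mathrm{id}$ and $p_{jk}p_{ij}=p_{ik}$. The direct limit is a group $G$ with homomorphisms $p_i:G_i\to G$ satisfying $p_jp_{ij}=p_i$, and it is characterized by two properties:
\begin{enumerate}
\item[(L1)] every element of $G$ lies in $p_i(G_i)$ for some $i$;
\item[(L2)] if $a,b\in G_i$ and $p_i(a)=p_i(b)$, then $p_{ij}(a)=p_{ij}(b)$ for some $j\ge i$.
\end{enumerate}
The maps $p_i$ need not be injective.

\begin{proof}[Proof of Theorem~\ref{thm:limit}]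
Let $G$ act on a countable set $X$, and let $D\subseteq G$, $E\subseteq X$ be finite and $\epsilon>0$. Put $D^+=\{1\}\cup D\cup DD$, where $DD=\{gh:g,h\in D\}$.

We first lift the multiplication table of $D$ to one group of the system. By (L1) and directedness there are an index $i_0$ and elements $\tilde g\in G_{i_0}$ with $p_{i_0}(\tilde g)=g$ for $g\in D^+$, and we take $\tilde 1=1$. For $g,h\in D$ the elements $\widetilde{gh}$ and $\tilde g\tilde h$ may differ, but both map to $gh$. By (L2), applied to finitely many pairs, and by directedness there is $i\ge i_0$ such that the elements $\hat g=p_{i_0i}(\tilde g)$ satisfy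
\[
p_i(\hat g)=g\quad(g\in D^+),\qquad \hat1=1,\qquad\widehat{gh}=\hat g\hat h\quad(g,h\in D).
\]

Let $G_i$ act on $X$ through $p_i$, so that $\hat g$ acts as $g$. By hypothesis this action has a $(\hat D,E,\epsilon)$-model $\psi:G_i\to\mathrm{Sym}(\Omega)$, where $\hat D=\{\hat g:g\in D\}$, with data $\Lambda$, $\Omega_0$, $\pi_s$ as in (M3). Define $\varphi(g)=\psi(\hat g)$ for $g\in D^+$ and $\varphi(g)=1$ otherwise. Then $\varphi(1)=\psi(1)=1$. For $g,h\in D$ we have $\varphi(gh)=\psi(\hat g\hat h)$, which is within $\epsilon$ of $\psi(\hat g)\psi(\hat h)=\varphi(g)\varphi(h)$. If $s,\varphi(g)s\in\Omega_0$, $g\in D$ and $x,g^{-1}x\in E$, then $\pi_{\varphi(g)s}(x)=\pi_{\psi(\hat g)s}(x)=\pi_s(\hat g^{-1}x)=\pi_s(g^{-1}x)$. So $\varphi$ is a $(D,E,\epsilon)$-model.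
\end{proof}

Even when $\psi$ is a homomorphism, $\varphi$ is multiplicative only on $D$. This is the freedom that Definition~\ref{def:sofic} allows and that residual properties do not: by Theorem~\ref{thm:main} and its proof, a direct limit of LERF groups need not be residually amenable.

Our direct limits come from truncating presentations.

\begin{lemma}\label{lem:presentation}
Let $G=\langle S\mid R\rangle$. Let $I$ be a directed set, and for $i\in I$ let $S_i\subseteq S$ and let $R_i\subseteq R$ consist of words in $S_i$. Suppose that $S_i\subseteq S_j$ and $R_i\subseteq R_j$ for $i\le j$, and that $\bigcup_iS_i=S$ and $\bigcup_iR_i=R$. Then $G$ is the direct limit of the groups $G_i=\langle S_i\mid R_i\rangle$, with the maps induced by the inclusions of generators.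
\end{lemma}

\begin{proof}
An element of $G$ is a word in finitely many generators, which lie in some $S_i$; this is (L1). For (L2), let $w$ be a word in $S_i$ that is trivial in $G$. In the free group on $S$, it is a product of finitely many conjugates of elements of $R$ and their inverses. The letters and relators in this product lie in $S_j$ and $R_j$ for some $j\ge i$, so $w$ is trivial in $G_j$.
\end{proof}

\section{Locally finite by free groups}\label{sec:hnn}

\subsection{Virtually free groups are LERF}

We use the following theorem of M.~Hall \cite{Hall}; see also \cite{Burns}. Let $F$ be a free group of finite rank.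
\begin{enumerate}
\item[(H1)] Every finitely generated subgroup $P\le F$ is a free factor of a finite-index subgroup: there is $F'=P*R\le F$ of finite index.
\item[(H2)] $F$ is LERF.
\end{enumerate}

\begin{lemma}\label{lem:overgroup}
If $\Gamma_0\le\Gamma$ has finite index and $\Gamma_0$ is LERF, then $\Gamma$ is LERF. In particular, finitely generated virtually free groups are LERF.
\end{lemma}

\begin{proof}
Give $\Gamma$ the profinite topology, whose basic open sets are the cosets of finite-index normal subgroups. Translations are homeomorphisms. A finite-index subgroup is closed, because its complement is a union of cosets of its core. A closed subgroup $H$ is separable: if $g\notin H$, there is a finite-index normal subgroup $N$ with $gN\cap H=\emptyset$, and then $HN$ is a finite-index subgroup that contains $H$ and misses $g$.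

Let $H\le\Gamma$ be finitely generated. Then $H\cap\Gamma_0$ has finite index in $H$, so it is finitely generated, and therefore it is an intersection of finite-index subgroups of $\Gamma_0$. These have finite index in $\Gamma$, so $H\cap\Gamma_0$ is closed in $\Gamma$. Since $H$ is a finite union of cosets of $H\cap\Gamma_0$, it is closed, hence separable. For the last statement, a free subgroup of finite index in a finitely generated group has finite rank and is LERF by (H2).
\end{proof}

\subsection{Finite groups with stable letters}

The group $\Gamma$ of Example~\ref{ex:window} is a finite group with new letters that conjugate one subgroup onto another. In general, let $K$ be a group, $T_0$ a set, and for $t\in T_0$ let $\theta_t:C_t\to D_t$ be an isomorphism between subgroups of $K$. The \emph{multiple HNN extension} is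
\begin{equation}\label{eq:hnn}
\Gamma=\langle K,T_0\mid tct^{-1}=\theta_t(c)\ \ (t\in T_0,\ c\in C_t)\rangle ,
\end{equation}
where the relations of $K$ are understood. We use two facts from Bass--Serre theory \cite{Serre}. An automorphism of a tree is an \emph{inversion} if it exchanges the two endpoints of an edge. First, $\Gamma$ acts without inversions on a tree whose vertex stabilizers are the conjugates of $K$. Second, a group that acts on a tree without inversions and with trivial vertex stabilizers is free.

\begin{lemma}\label{lem:hnn}
If $K$ and $T_0$ are finite, then the group $\Gamma$ in \eqref{eq:hnn} is finitely generated, virtually free, and LERF.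
\end{lemma}

\begin{proof}
It suffices to find a homomorphism $\rho$ from $\Gamma$ to a finite group that is injective on $K$. Indeed, $\ker\rho$ then has finite index and, being normal, meets every conjugate of $K$ trivially; so it acts on the tree with trivial vertex stabilizers and is free. As $\Gamma$ is generated by the finite set $K\cup T_0$, Lemma~\ref{lem:overgroup} gives the rest.

The construction of $\rho$ uses one observation: \emph{two free actions $\mu,\nu:C\to\mathrm{Sym}(\Omega)$ of a finite group on the same finite set are conjugate in $\mathrm{Sym}(\Omega)$.} Both have $n=|\Omega|/|C|$ orbits. If $k_1,\dots,k_n$ and $k_1',\dots,k_n'$ are orbit representatives for $\mu$ and $\nu$, then $\tau(\mu(c)k_l)=\nu(c)k_l'$ defines a permutation with $\tau\mu(c)=\nu(c)\tau$ for all $c\in C$.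

Let $\lambda:K\to\mathrm{Sym}(K)$ be left translation. For $t\in T_0$ the actions $\lambda|_{C_t}$ and $\lambda\circ\theta_t$ of $C_t$ on $K$ are free, so there is $\tau_t\in\mathrm{Sym}(K)$ with $\tau_t\lambda(c)\tau_t^{-1}=\lambda(\theta_t(c))$ for $c\in C_t$. Hence $k\mapsto\lambda(k)$, $t\mapsto\tau_t$ defines $\rho:\Gamma\to\mathrm{Sym}(K)$, and $\rho|_K=\lambda$ is injective.
\end{proof}

\subsection{Truncating the presentation of a semidirect product}

\begin{proof}[Proof of Theorem~\ref{thm:semidirect}]
Let $T$ be a free basis of $F$, and for $t\in T$ let $\theta_t$ be the automorphism $l\mapsto tlt^{-1}$ of $L$. Then $G$ has the presentation with generators $L\sqcup T$ whose relations are the multiplication table of $L$ and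
\begin{equation}\label{eq:conj}
tlt^{-1}=\theta_t(l)\qquad(t\in T,\ l\in L).
\end{equation}
To see this, let $\tilde G$ be the group so presented. It maps onto $G$. In $\tilde G$ the image of $L$ is normalized by each $t$, and by each $t^{-1}$ because \eqref{eq:conj} applied to $\theta_t^{-1}(l)$ gives $t^{-1}lt=\theta_t^{-1}(l)$. So every element of $\tilde G$ has the form $lw$ with $l\in L$ and $w$ a reduced word in $T$, and its image in $L\rtimes F$ is trivial only if $w$ is empty and $l=1$. This is where freeness of $F$ is used: no relation among the letters of $T$ is needed.

Let $K\le L$ be a finite subgroup and $T_0\subseteq T$ a finite subset. A relation \eqref{eq:conj} can be written in the letters $K\sqcup T_0$ exactly when $t\in T_0$ and both $l$ and $tlt^{-1}$ lie in $K$, that is, $l\in K\cap t^{-1}Kt$. So put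
\[
G_{K,T_0}=\langle K,T_0\mid tkt^{-1}=\theta_t(k)\ \ (t\in T_0,\ k\in K\cap t^{-1}Kt)\rangle .
\]
Since $\theta_t$ restricts to an isomorphism $K\cap t^{-1}Kt\to K\cap tKt^{-1}$ between subgroups of $K$, this is a group of the form \eqref{eq:hnn}. By Lemma~\ref{lem:hnn} it is LERF, and by Proposition~\ref{prop:lerf} all its actions are sofic.

Order the pairs $(K,T_0)$ by inclusion in both entries. Local finiteness of $L$ enters twice. The order is directed, because two finite subgroups of $L$ generate a finite subgroup. Every generator and relation of $G$ occurs at some stage, because the elements $l,l'$ of an entry of the multiplication table, or the elements $l,tlt^{-1}$ of a relation \eqref{eq:conj}, generate a finite subgroup. By Lemma~\ref{lem:presentation}, $G$ is the direct limit of the groups $G_{K,T_0}$, and Theorem~\ref{thm:limit} finishes the proof.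
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The group $G=A\wr F_2$ is generated by the finite group $A_1$ and a basis of $F_2$, because the conjugates $wA_1w^{-1}=A_w$ generate the base group. The base group is locally finite: finitely many of its elements lie in $\prod_{w\in W}A_w$ for a finite set $W$. So all actions of $G$ are sofic by Theorem~\ref{thm:semidirect}. Since $F_2$ is not amenable and $A$ is nonabelian, $G$ is neither residually amenable nor LERA by Theorem~\ref{thm:wreath}.
\end{proof}

\begin{remark}\label{rem:kernel}
The group $\Gamma$ of Example~\ref{ex:window} is $G_{K,T_0}$ for $K=A_1\times A_x$ and $T_0=\{x,y\}$, so it is LERF. Pull back the translation action of $G=A\wr F_2$ on itself along $p:\Gamma\to G$, as in the proof of Theorem~\ref{thm:limit}. Every point stabilizer is $\ker p$. The finite-index subgroups of $\Gamma$ containing $\ker p$ correspond to the finite-index subgroups of $G$, and $G$ is not residually finite, so $\ker p$ is not separable in $\Gamma$. The pulled-back action is sofic all the same, because the proof of Proposition~\ref{prop:lerf} replaces $\ker p$ by a finitely generated subgroup before it passes to a finite set.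
\end{remark}

\section{Groups acting on trees}\label{sec:trees}

We recall from \cite{Serre} the structure of groups acting on trees. A \emph{graph of groups} consists of a connected graph $Y$, each edge $e$ being oriented from a vertex $e^-$ to a vertex $e^+$, groups $G_v$ and $G_e$ for the vertices and edges, and injective homomorphisms $i_e:G_e\to G_{e^-}$ and $j_e:G_e\to G_{e^+}$. Fix a maximal subtree $\mathcal T$ of $Y$; it contains all vertices. The \emph{fundamental group} has as generators the elements of $\bigsqcup_vG_v$ and one letter $t_e$ for each edge, and as relations the multiplication tables of the $G_v$ and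
\begin{equation}\label{eq:graph}
t_e\,i_e(k)\,t_e^{-1}=j_e(k)\quad(k\in G_e),\qquad t_e=1\quad(e\in\mathcal T).
\end{equation}
It acts without inversions on a tree whose vertex stabilizers are the conjugates of the $G_v$. Conversely, a group acting without inversions on a tree is isomorphic to the fundamental group of a graph of groups whose vertex groups are vertex stabilizers of the action. When $Y$ has one vertex, \eqref{eq:graph} is the presentation \eqref{eq:hnn}.

\begin{lemma}\label{lem:graph}
The fundamental group $\Gamma$ of a finite graph of finite groups $K_v$, $K_e$ is finitely generated, virtually free, and LERF.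
\end{lemma}

\begin{proof}
That $\Gamma$ is finitely generated and virtually free is in \cite[II.2.6, Prop.~11]{Serre} and \cite{KPS}, and LERF follows by Lemma~\ref{lem:overgroup}. We indicate how the proof of Lemma~\ref{lem:hnn} gives virtual freeness. As there, it suffices to find a homomorphism to a finite group that is injective on each $K_v$. Let $\Omega$ be a set with $\prod_v|K_v|$ elements; each $K_v$ has a free action on $\Omega$, by copies of left translation. Choose free actions $\rho_v$ successively along the maximal tree, starting at any vertex: when an edge $e$ of the tree joins a vertex already treated to a new vertex $w$, take a free action of $K_w$ and conjugate it so that $\rho_{e^-}\circ i_e=\rho_{e^+}\circ j_e$. This is possible since both sides are free actions of $K_e$. Send $t_e$ to $1$ for these edges. For every other edge send $t_e$ to a permutation that conjugates $\rho_{e^-}\circ i_e$ to $\rho_{e^+}\circ j_e$. The relations \eqref{eq:graph} hold.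
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:tree}]
Write $G$ as the fundamental group of a graph of groups as above, with locally finite vertex groups $G_v$. The edge groups embed in vertex groups, so they are locally finite too. We truncate the presentation. The new point is that a truncation must again be a fundamental group, so its maximal tree has to be compatible with $\mathcal T$.

Let $I$ be the set of data $(Y',(K_v),(K_e))$, where $Y'$ is a finite connected subgraph of $Y$ such that $\mathcal T\cap Y'$ is a maximal subtree of $Y'$, and $K_v\le G_v$, $K_e\le G_e$ are finite subgroups for the vertices and edges of $Y'$ with $i_e(K_e)\le K_{e^-}$ and $j_e(K_e)\le K_{e^+}$. Order $I$ by inclusion of graphs and of groups. Each datum is a finite graph of finite groups, and the presentation of its fundamental group with respect to $\mathcal T\cap Y'$ is part of the presentation of $G$.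

The set $I$ is directed. Given two data on $Y'$ and $Y''$, let $\mathcal T_0$ be the finite subtree of $\mathcal T$ spanned by the vertices of $Y'\cup Y''$, and let $Y'''=Y'\cup Y''\cup\mathcal T_0$. All vertices of $Y'''$ lie in $\mathcal T_0$, so $Y'''$ is connected, and $\mathcal T\cap Y'''$ is a connected subgraph of $\mathcal T$ containing all vertices of $Y'''$, hence a maximal subtree of $Y'''$. For each edge of $Y'''$ let $K_e$ be generated by the given edge groups at $e$. Then for each vertex let $K_v$ be generated by the given vertex groups at $v$ and the images of the new groups $K_e$ of the finitely many edges of $Y'''$ at $v$. All these groups are finite by local finiteness.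

Every generator and relation of $G$ occurs at some stage. For $g,g'\in G_v$ take $Y'=\{v\}$ and $K_v=\langle g,g'\rangle$. For an edge $e$ and $k\in G_e$, let $Y'$ consist of $e$ and the path in $\mathcal T$ between its endpoints, let $K_e=\langle k\rangle$, let the other edge groups be trivial, and let each $K_v$ be generated by the images of $K_e$ in $G_v$. By Lemma~\ref{lem:presentation}, $G$ is the direct limit of groups that are LERF by Lemma~\ref{lem:graph}. Proposition~\ref{prop:lerf} and Theorem~\ref{thm:limit} give the result.
\end{proof}

\begin{remark}
Theorem~\ref{thm:tree} contains Theorem~\ref{thm:semidirect}: the group $L\rtimes F$ acts through $F$ on the Cayley tree of $F$, without inversions, and every vertex stabilizer is $L$. It also covers groups that are not of this form, already when $Y$ has one vertex. The group $\langle a,t\mid a^2=1\rangle$ is of the form \eqref{eq:hnn} with $K=\mathbb Z/2$ and $C_t=\{1\}$. A normal subgroup with free quotient contains $a$, hence contains $a\cdot tat^{-1}$, which has infinite order; so it is not locally finite.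
\end{remark}

\section{Submodules of finite index and periodic configurations}\label{sec:periodic}

The main part of Theorem~\ref{thm:dichotomy} is that $A\wr F$ is LERF when $A$ is abelian. The base group $V$ is then an $F$-module. Consider first a subgroup $H=MF$, where $M\le V$ is a finitely generated $F$-submodule, and an element $f\in V\setminus M$. If $U\ge H$ has finite index and misses $f$, then $N=U\cap V$ is a submodule of finite index in $V$ that contains $M$ and misses $f$; conversely, such an $N$ gives $U=NF$. So this case is the following lemma, and in Section~\ref{sec:dichotomy} the general case is reduced to it. For an abelian group $C$ and a set $Y$, let $C[Y]$ be the group of finitely supported functions $Y\to C$.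

\begin{lemma}\label{lem:module}
Let $F$ be a free group with finite basis $T$, let $C$ be a finite abelian group, and let $V=C[F]$ with the action $(gv)(u)=v(g^{-1}u)$. Let $M\le V$ be a finitely generated $F$-submodule and $f\in V\setminus M$. Then there is an $F$-submodule $N\ge M$ of finite index in $V$ with $f\notin N$.
\end{lemma}

A character of $V$ that vanishes on $M$ and not at $f$ always exists. The largest submodule in its kernel is the common kernel of all its translates, which has finite index if there are finitely many translates. So the task is to find such a character with finite orbit. Characters of $V$ are configurations on $F$ with values in a finite alphabet; vanishing on $M$ is a condition on the translates of a finite window; and we must close up a given pattern in the window to a periodic configuration.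

\begin{proof}
\emph{Duality.} Let $\hat C=\mathrm{Hom}(C,\mathbb Q/\mathbb Z)$, a finite group. Homomorphisms $V\to\mathbb Q/\mathbb Z$ correspond to functions $x:F\to\hat C$ through $\langle x,v\rangle=\sum_{u\in F}x(u)(v(u))$. With $(gx)(u)=x(g^{-1}u)$ we have $\langle gx,gv\rangle=\langle x,v\rangle$. Let $Z=\{x\in\hat C^F:\langle x,m\rangle=0\text{ for all }m\in M\}$, an $F$-invariant subgroup of $\hat C^F$. A nonzero element of an abelian group is not killed by some homomorphism to $\mathbb Q/\mathbb Z$: define it on the cyclic subgroup generated by the element, and extend it, using that $\mathbb Q/\mathbb Z$ is divisible. Applied to the class of $f$ in $V/M$, this gives $z\in Z$ with $\langle z,f\rangle\ne0$.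

\emph{Membership in $Z$ is local.} Let $W$ be a ball around $1$ in $F$, for the word length $|\cdot|$ with respect to $T$, that contains the supports of $f$ and of module generators $m_1,\dots,m_l$ of $M$. Let $Q=\{x|_W:x\in Z\}$, a finite group of patterns. We claim:
\begin{equation}\label{eq:local}
\text{if }x\in\hat C^F\text{ and }(gx)|_W\in Q\text{ for all }g\in F,\text{ then }x\in Z.
\end{equation}
Indeed, $gx$ agrees on $W$ with an element of $Z$, so $\langle x,g^{-1}m_i\rangle=\langle gx,m_i\rangle=0$, and the elements $g^{-1}m_i$ generate $M$ as an abelian group.

\emph{An action on patterns.} The pattern of $x$ seen from $u\in F$ is $(u^{-1}x)|_W$, the function $w\mapsto x(uw)$. For $t\in T$ the possible pairs of patterns at the two ends of a $t$-edge form the set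
\[
Q_t=\{(x|_W,(t^{-1}x)|_W):x\in Z\}\subseteq Q\times Q .
\]
To get a periodic configuration we want the pattern at $ut$ to be a bijective function of the pattern at $u$, so we look for a permutation of $Q$ whose graph lies in $Q_t$. Here the group structure is used. The set $Q_t$ is a subgroup of $Q\times Q$, and both coordinate projections $Q_t\to Q$ are surjective homomorphisms, the second because $t^{-1}Z=Z$. All their fibers have $r=|Q_t|/|Q|\ge1$ elements. So $Q_t$ is the edge set of an $r$-regular bipartite graph between two copies of $Q$. A set $R$ of vertices on the left meets $r|R|$ edges, and these are among the $r|R'|$ edges at the set $R'$ of neighbors of $R$, so $|R'|\ge|R|$. By Hall's marriage theorem there is a perfect matching, that is, a permutation $\tau_t$ of $Q$ with $(q,\tau_t(q))\in Q_t$ for all $q$. Since $F$ is free on $T$, there is a right action of $F$ on $Q$ with $q\cdot t=\tau_t(q)$; this is the only use of freeness. Put $q_0=z|_W$, $\theta(u)=q_0\cdot u$, and define $x'\in\hat C^F$ by $x'(u)=\theta(u)(1)$. By construction,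
\begin{equation}\label{eq:edge}
(\theta(u),\theta(ut))\in Q_t\qquad(u\in F,\ t\in T).
\end{equation}

\emph{The patterns fit together.} We claim that $x'(uw)=\theta(u)(w)$ for all $u\in F$ and $w\in W$. We use induction on $|w|$, for all $u$ at once; the case $w=1$ is the definition. Let $w\neq 1$, and let $w'$ be obtained from the reduced word $w$ by deleting the first letter. Then $|w'|<|w|$, and $w'\in W$ because $W$ is a ball. If $w=tw'$ with $t\in T$, then by \eqref{eq:edge} there is $x\in Z$ with $x|_W=\theta(u)$ and $(t^{-1}x)|_W=\theta(ut)$, and
\[
x'(uw)=x'(ut\,w')=\theta(ut)(w')=x(tw')=x(w)=\theta(u)(w).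
\]
If $w=t^{-1}w'$ with $t\in T$, then by \eqref{eq:edge} for $ut^{-1}$ there is $x\in Z$ with $x|_W=\theta(ut^{-1})$ and $(t^{-1}x)|_W=\theta(u)$, and
\[
x'(uw)=x'(ut^{-1}w')=\theta(ut^{-1})(w')=x(w')=x(tw)=\theta(u)(w).
\]
The claim says that $(u^{-1}x')|_W=\theta(u)\in Q$ for all $u$, so $x'\in Z$ by \eqref{eq:local}. For $u=1$ it gives $x'|_W=z|_W$, so $\langle x',f\rangle=\langle z,f\rangle\neq0$. If $g\in F$ acts trivially on $Q$, then $(g^{-1}x')(u)=x'(gu)=(q_0\cdot gu)(1)=(q_0\cdot u)(1)=x'(u)$. Such $g$ form a subgroup of finite index, so the orbit $Fx'\subseteq Z$ is finite.

\emph{The submodule.} Let $N=\{v\in V:\langle gx',v\rangle=0\text{ for all }g\in F\}$. It is $F$-invariant since $\langle gx',hv\rangle=\langle h^{-1}gx',v\rangle$. It contains $M$ since $Fx'\subseteq Z$, and it misses $f$. It is the intersection of the kernels of finitely many homomorphisms whose values lie in the finite subgroup of elements of $\mathbb Q/\mathbb Z$ killed by $|C|$, so it has finite index.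
\end{proof}

\begin{example}
Let $F=\mathbb Z$, $C=\mathbb Z/4$, and let $M$ be generated by the function with value $2$ at $0$ and at $1$ and value $0$ elsewhere. Identify $\hat C$ with $\mathbb Z/4$. Then $Z$ consists of the sequences with $2x(n)+2x(n+1)=0$, that is, with all terms of the same parity. For $W=\{-1,0,1\}$ the group $Q$ consists of the $16$ triples $(a,b,c)$ of equal parity, and $(a,b,c)$ is joined to $(b,c,d)$ for the two values $d$ of that parity. One perfect matching is $\tau(a,b,c)=(b,c,a)$, and $x'$ is the sequence of period three that repeats $a,b,c$.

The group structure cannot be dropped. Let $Z$ be instead the set of nondecreasing sequences in $\{0,1\}^{\mathbb Z}$, which is defined by a local condition but is not a group. The patterns are $000,001,011,111$. Both $011$ and $111$ can be followed only by $111$, so there is no perfect matching; and the pattern $001$ occurs in no periodic point, because a periodic nondecreasing sequence is constant.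
\end{example}

\section{The dichotomy}\label{sec:dichotomy}

\begin{proposition}\label{prop:abelian}
Let $A$ and $F$ be as in Theorem~\ref{thm:dichotomy}. If $A$ is abelian, then $G=A\wr F$ is LERF.
\end{proposition}

\begin{proof}
Let $V=A[F]$ be the base group, so that $G=V\rtimes F$, and let $\pi:G\to F$ be the projection. For $u\in F$ and $v\in V$ the conjugate of $v$ by $u$ is the translate $uv$ of Lemma~\ref{lem:module}, and $uA[Y]=A[uY]$ for $Y\subseteq F$. Let $H\le G$ be finitely generated and $g\in G\setminus H$. We need a finite-index subgroup $U\ge H$ with $g\notin U$. Put $P=\pi(H)$, which is finitely generated, and $M=H\cap V$.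

\emph{Reduction to the base group.} If $\pi(g)\notin P$, then by (H2) there is a finite-index subgroup of $F$ that contains $P$ and misses $\pi(g)$, and we take its preimage. Otherwise choose $h\in H$ with $\pi(h)=\pi(g)$ and put $f=gh^{-1}$. Then $f\in V\setminus M$, and a subgroup $U\ge H$ contains $g$ if and only if it contains $f$.

Two things separate us from the case $H=MF$. The group $H$ need not contain $P$: for $H=\langle a^{(1)}u\rangle$ with $a\ne1$ and $u\neq 1$ we have $P=\langle u\rangle$ and $u\notin H$. And $P$ may have infinite index in $F$.

\emph{A section adapted to $H$.} By (H1) there is a finite-index subgroup $F'=P*R$ of $F$. The group $P$ is free, so choosing preimages in $H$ of a basis gives a homomorphism $\sigma:P\to H$ with $\pi\sigma=\mathrm{id}$. Because $P$ is a free factor, $\sigma$ extends to a homomorphism $\sigma:F'\to G$ with $\sigma(r)=r$ for $r\in R$, and $\pi\sigma=\mathrm{id}$ on $F'$. For $u\in F'$ we have $\sigma(u)\in Vu$, and $V$ is abelian, so conjugation by $\sigma(u)$ on $V$ is translation by $u$. Consequently, for every subgroup $J\le F'$ and every $J$-submodule $N_0\le V$,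
\begin{equation}\label{eq:product}
N_0\sigma(J)\text{ is a subgroup of }G,\qquad N_0\sigma(J)\cap V=N_0 ;
\end{equation}
the second statement holds because $\sigma(u)\in V$ forces $u=\pi\sigma(u)=1$. Since $M$ is normal in $H$ and $\sigma(P)\le H$, the group $M$ is a $P$-submodule. Also $H=M\sigma(P)$, since $h\,\sigma(\pi(h))^{-1}\in H\cap V$ for $h\in H$.

\emph{$M$ is a finitely generated $P$-module.} Let $h_i=m_i\sigma(p_i)$, with $m_i\in M$ and $p_i\in P$, be finitely many generators of $H$, and let $M_0\le M$ be the $P$-submodule generated by the $m_i$. By \eqref{eq:product}, $M_0\sigma(P)$ is a subgroup; it lies in $H$ and contains all $h_i$, so it equals $H$. Intersecting with $V$ gives $M_0=M$.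

\emph{Passing from $P$ to a finite-index subgroup.} To apply Lemma~\ref{lem:module} we must replace $M$ by the module it generates over a finite-index subgroup $F''\ge P$, and this module could contain $f$. For instance, if $H=A_1$, then $P=\{1\}$, and $M=A_1$ generates all of $V$ over $F$. We choose $F''$ so that the translates of $M$ by elements of $F''\setminus P$ are supported away from $f$ and $M$. Let $Pc_1,\dots,Pc_k$ be distinct right cosets whose union contains the supports of $f$ and of the $m_i$, and let $V_1=\bigoplus_iA[Pc_i]$. This is a $P$-submodule, so $M\le V_1$, and $f\in V_1$. For $i\neq j$ we have $c_ic_j^{-1}\notin P$. By (H2) there is a finite-index subgroup of $F$ that contains $P$ and none of these elements; let $F''$ be its intersection with $F'$. Then $P\le F''\le F'$, and the cosets $F''c_1,\dots,F''c_k$ are distinct.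

Let $t$ run over representatives of the left cosets $tP$ in $F''$, with $1$ representing $P$. The sets $tPc_i$ are pairwise disjoint: for different $i$ they lie in different cosets $F''c_i$, and for the same $i$ the cosets $tP$ are disjoint. Hence the sum of the groups $tV_1=\bigoplus_iA[tPc_i]$ is direct. Every element of $F''$ has the form $tp$ with $p\in P$, and $pM=M$, so the $F''$-module generated by $M$ is $M''=\bigoplus_ttM$ with $tM\le tV_1$. Therefore $M''\cap V_1=M$, and $f\notin M''$. The $m_i$ generate $M''$ as an $F''$-module.

\emph{Conclusion.} Let $d_1,\dots,d_n$ represent the right cosets $F''d$ in $F$, so that $n=[F:F'']$, and let $C=A^n$. The map sending $v\in V$ to the function $u\mapsto(v(ud_1),\dots,v(ud_n))$ is an isomorphism of $F''$-modules $V\to C[F'']$. The group $F''$ has finite index in $F$, so it is free of finite rank. By Lemma~\ref{lem:module} there is an $F''$-submodule $N\ge M''$ of finite index in $V$ with $f\notin N$. Put $U=N\sigma(F'')$. By \eqref{eq:product}, $U$ is a subgroup with $U\cap V=N$, so $f\notin U$. It contains $M\sigma(P)=H$. Finally $\pi^{-1}(F'')=V\sigma(F'')$ has index $n$ in $G$ and is the union of the cosets $vU$, where $v$ runs over representatives of $V/N$,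 so $U$ has finite index.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}]
The base group is locally finite, as in the proof of Theorem~\ref{thm:main}, so all actions of $G$ are sofic by Theorem~\ref{thm:semidirect}. Proposition~\ref{prop:abelian} is (a)$\Rightarrow$(b). Lemma~\ref{lem:implications} gives (b)$\Rightarrow$(c), (b)$\Rightarrow$(d) and (c)$\Rightarrow$(e), and (d)$\Rightarrow$(e) holds because finite groups are amenable. Since $F$ has rank at least two, it is not amenable, and Theorem~\ref{thm:wreath} gives (e)$\Rightarrow$(a). So both cycles (a)$\Rightarrow$(b)$\Rightarrow$(c)$\Rightarrow$(e)$\Rightarrow$(a) and (a)$\Rightarrow$(b)$\Rightarrow$(d)$\Rightarrow$(e)$\Rightarrow$(a) close.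
\end{proof}

\begin{remark}
The assumption that the rank is at least two is used only in (e)$\Rightarrow$(a), and it is needed there. For every finite group $A$ the group $A\wr\mathbb Z$ is an extension of a locally finite group by $\mathbb Z$, hence amenable, and so it is LERA by Lemma~\ref{lem:implications}. For nonabelian $A$ it satisfies (c) and (e) but not (a).
\end{remark}

\begin{thebibliography}{9}

\bibitem{Burns} Burns, 1969.

\bibitem{Gao} David Gao, \emph{All actions of LERF groups on sets are sofic}, arXiv:2402.17150 (2024).

\bibitem{Hall} M. Hall, 1949.

\bibitem{KPS} Karrass, Pietrowski and Solitar, 1973.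

\bibitem{Serre} Serre, \emph{Trees}.

\end{thebibliography}
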